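# Abelian topological groups that are not proximally fine

## Proximal continuity and the finite-partition uniformity

Throughout, $\mathbb N=\{0,1,2,\dots\}$, and $[\mathbb N]^2$ is the set of 2-element subsets of $\mathbb N$. The real line always carries the uniformity of its usual metric. For a partition $\pi$ of a set $D$ (cells are nonempty), write $a\sim_\pi b$ if $a$ and $b$ lie in the same cell. A partition is finite if it has finitely many cells.

A map $f:X\to Y$ of uniform spaces is uniformly continuous if for every entourage $W$ of $Y$ there is an entourage $R$ of $X$ such that $(x,y)\in R$ implies $(f(x),f(y))\in W$. The **discrete uniformity** on a set $D$ is the one in which the diagonal is an entourage; it comes from the metric with $d(a,b)=1$ for $a\ne b$. So $f:X\to D$ with $D$ discrete is uniformly continuous exactly when some entourage $R$ of $X$ satisfies $f(x)=f(y)$ for all $(x,y)\in R$. Every real function on a discrete uniform space is uniformly continuous.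

**Definition (proximally continuous map).** A function $f:X\to Y$ between uniform spaces is *proximally continuous* if for every bounded uniformly continuous $g:Y\to\mathbb R$ the composition $g\circ f:X\to\mathbb R$ is uniformly continuous.

Every uniformly continuous map is proximally continuous. The converse can fail, and the following example contains the combinatorial germ of the whole lecture.

**Example 1.** Let $\mathbb N_{\mathrm{fin}}$ be the set $\mathbb N$ with the uniformity whose basic entourages are $\{(a,b):a\sim_\pi b\}$, where $\pi$ runs over the finite partitions of $\mathbb N$. These sets are equivalence relations, and the intersection of two of them is the one given by the common refinement, so they do form a base of a uniformity. Consider the identity map $\mathbb N_{\mathrm{fin}}\to\mathbb N$, where the target is discrete. It is not uniformly continuous: a finite partition of $\mathbb N$ has a cell with two distinct elements, so no basic entourage is contained in the diagonal. It is proximally continuous: if $g:\mathbb N\to\mathbb R$ is bounded and $\varepsilon>0$, cut the range of $g$ into finitely many pieces of diameter less than $\varepsilon$; their preimages form a finite partition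 $\pi$, and $a\sim_\pi b$ implies $|g(a)-g(b)|<\varepsilon$.

**Definition (proximally fine space).** A uniform space $X$ is *proximally fine* if every proximally continuous map from $X$ to any uniform space is uniformly continuous.

For example, a discrete uniform space is proximally fine, since every map on it is uniformly continuous. By Example 1, $\mathbb N_{\mathrm{fin}}$ is not proximally fine. We take as known background that metric uniform spaces, and arbitrary products of metric uniform spaces, are proximally fine.

The argument in Example 1 works for every discrete target, and we shall use it several times.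

**Lemma 1.** Let $X$ be a uniform space and $D$ a discrete uniform space. A map $f:X\to D$ is proximally continuous if and only if for every finite partition $\pi$ of $D$ there is an entourage $R$ of $X$ such that $f(x)\sim_\pi f(y)$ for all $(x,y)\in R$.

*Proof.* Assume the partition condition. Let $g:D\to\mathbb R$ be bounded and $\varepsilon>0$. Cover $g(D)$ by finitely many pairwise disjoint half-open intervals of length less than $\varepsilon$, and let $\pi$ be the finite partition of $D$ into the nonempty $g$-preimages of these intervals. For the entourage $R$ belonging to $\pi$ we get $|g(f(x))-g(f(y))|<\varepsilon$ for $(x,y)\in R$. So $g\circ f$ is uniformly continuous.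

Conversely, let $f$ be proximally continuous and $\pi$ a finite partition. Let $g:D\to\mathbb Z$ be constant on the cells of $\pi$ with different values on different cells. It is bounded, so $g\circ f$ is uniformly continuous, and there is an entourage $R$ with $|g(f(x))-g(f(y))|<1$ on $R$. Integers at distance less than $1$ are equal, so $f(x)\sim_\pi f(y)$ for $(x,y)\in R$. $\blacksquare$

## Right uniformities and SIN groups

**Definition (right uniformity).** A topological group $G$ is regarded as a uniform space with its *right uniformity*, whose basic entourages are
$$\{(x,y)\in G\times G: yx^{-1}\in U\},\qquad U\text{ a neighborhood of the identity}.$$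
The group $G$ is called proximally fine (respectively non-proximally fine) if it is (respectively is not) so with this uniformity.

In an abelian group, written additively, the basic entourages are $\{(x,y):y-x\in U\}$. For $(\mathbb R,+)$ this is the usual uniformity. The right uniformity of a product of groups is the product of the right uniformities, because products of neighborhoods of the identities (all but finitely many of them equal to the whole factor) form a base at the identity.

We shall often meet an abelian group whose base at $0$ consists of subgroups. If a family of subgroups of an abelian group has the property that the intersection of any two members contains a third, then it is a base at $0$ of a group topology. For instance, in $\prod_{n\in\mathbb N}\mathbb Z_2$ with the product topology, the subgroups $\{u:u_0=\dots=u_{n-1}=0\}$ form such a base.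

**Definition (SIN group).** A topological group $G$ is *SIN* (small invariant neighborhoods) if every neighborhood of the identity contains a neighborhood $U$ of the identity with $gUg^{-1}=U$ for all $g\in G$. Equivalently, the left and right uniformities of $G$ coincide.

Every abelian group is SIN. A group that is not SIN is the group of all permutations of $\mathbb N$ with the topology whose base at the identity is given by the pointwise stabilizers of finite sets. Indeed, suppose $U$ is an invariant neighborhood of the identity contained in the stabilizer of $0$. Conjugating by $g$, we see that $U$ is contained in the stabilizer of $g(0)$ for every $g$, so $U$ contains only the identity. But $U$ contains the pointwise stabilizer of some finite set, which is not trivial.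

## Non-proximal fineness under commutativity

More background: every topological group that is functionally generated (in Arkhangel'skii's sense) by its precompact subsets is proximally fine in its right uniformity. On the other hand, there are Hausdorff topological groups, certain permutation groups on $\mathbb N$, that are not SIN and are not proximally fine. The following question comes from Ahmed Bouziad, "On proximal fineness of topological groups in their right uniformity", arXiv:1904.12525 (2019):

*Is there a Hausdorff topological group that is abelian, or at least SIN, and non-proximally fine?*

The answer is yes, in ZFC. Here *exponent 2* means that $x+x=0$ for all $x$; such groups are also called Boolean.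

**Theorem 1.** There is a countable Hausdorff abelian group $G$ of exponent 2, with a base at $0$ consisting of open subgroups, that is not proximally fine.

After proving it we shall show that this $G$ is complete (Theorem 2), find a locally convex space with the same property (Theorem 3), and characterize when the construction behind Theorem 1 works (Theorem 4).

## Sequences of pairs and the metrizable case

The simplest groups to try are the metrizable ones. They are proximally fine by the background, but for discrete targets one can see this by hand, and the reason is instructive.

**Lemma 2.** Let $(e_n)_{n\in\mathbb N}$ be a sequence of 2-element subsets of a set $D$. There is $P\subseteq D$ such that for infinitely many $n$ exactly one of the two elements of $e_n$ lies in $P$.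

*Proof.* If some $c\in D$ lies in $e_n$ for infinitely many $n$, take $P=\{c\}$. Otherwise each element of $D$ lies in $e_n$ for only finitely many $n$. Then, once $e_{n_1},\dots,e_{n_i}$ are chosen, only finitely many $e_n$ meet their union, so we can choose $n_{i+1}>n_i$ with $e_{n_{i+1}}$ disjoint from all of them. This gives pairwise disjoint $e_{n_1},e_{n_2},\dots$. Pick one element from each, and let $P$ be the set of picked elements. The other element of $e_{n_i}$ is not in $P$, since it belongs to no other $e_{n_j}$. $\blacksquare$

Now let $X$ be a metric space, $D$ discrete, and $f:X\to D$ not uniformly continuous. Choose $x_n,y_n\in X$ with $d(x_n,y_n)\to0$ and $f(x_n)\ne f(y_n)$. Apply Lemma 2 to $e_n=\{f(x_n),f(y_n)\}$ and put $g=1_P$. Then $|g(f(x_n))-g(f(y_n))|=1$ for infinitely many $n$, so $g\circ f$ is not uniformly continuous, and $f$ is not proximally continuous.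

So a *sequence* of pairs is always defeated by one partition into two sets. In Example 1 we used *all* pairs: no single finite partition separates all pairs of $\mathbb N$, by the pigeonhole principle. We therefore need a group whose neighborhoods of $0$ are indexed by the finite partitions of $\mathbb N$.

## A precompact attempt and where it stops

The first thing to try is to put $\mathbb N_{\mathrm{fin}}$ inside an abelian group. Let $B=\bigoplus_{n\in\mathbb N}\mathbb Z_2$ with canonical basis $(\delta_n)$, and for a finite partition $\pi$ of $\mathbb N$ let
$$H_\pi=\Big\{u\in B:\ \sum_{n\in C}u_n=0\ \text{ in }\mathbb Z_2\text{ for every cell }C\text{ of }\pi\Big\}.$$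
If $\rho$ refines $\pi$ then $H_\rho\subseteq H_\pi$, so these subgroups form a base at $0$ of a group topology. It is Hausdorff: if $u_n=1$, the partition $\{\{n\},\mathbb N\setminus\{n\}\}$ gives $u\notin H_\pi$. Also $\delta_m-\delta_n\in H_\pi$ if and only if $m\sim_\pi n$, so $n\mapsto\delta_n$ embeds $\mathbb N_{\mathrm{fin}}$ uniformly into $B$. We would like to extend $\delta_n\mapsto n$ to a proximally continuous map from $B$ to discrete $\mathbb N$. The extension could not be uniformly continuous, since its restriction to the copy of $\mathbb N_{\mathrm{fin}}$ is not.

No such extension exists. The group $B$ is precompact: $H_\pi$ is the kernel of a homomorphism to a finite group, so finitely many cosets of it cover $B$. And for any precompact abelian group $B$, every proximally continuous $f:B\to D$ with $D$ discrete is uniformly continuous, as the following argument shows.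

First, $f$ is continuous: apply proximal continuity to $g=1_{\{f(x)\}}$ to find a neighborhood $U$ of $0$ with $f(x+w)=f(x)$ for $w\in U$. Suppose that $f$ is not uniformly continuous. Inductively, given $(x_i,h_i)$ for $i<n$, use continuity to choose a neighborhood $U_n$ of $0$ with $f(x_i+w)=f(x_i)$ for all $i<n$ and $w\in U_n$. Then choose $x_n\in B$ and $h_n\in U_n$ with $f(x_n+h_n)\ne f(x_n)$. In particular $f(x_m+h_n)=f(x_m)$ for $m<n$. By Lemma 2 there are $g=1_P$ and an infinite set $J$ with $g(f(x_n))\ne g(f(x_n+h_n))$ for $n\in J$. Since $g\circ f$ is uniformly continuous with values in $\{0,1\}$, there is a neighborhood $U$ of $0$ with $g(f(x+v))=g(f(x))$ for all $x\in B$, $v\in U$. Choose a neighborhood $W$ of $0$ with $W-W\subseteq U$. Finitely many translates of $W$ cover $B$, so one of them contains $x_m$ and $x_n$ for some $m<n$ in $J$, and $x_m-x_n\in U$. Now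
$$g(f(x_n))=g(f(x_m))=g(f(x_m+h_n))=g(f(x_n+h_n)),$$
where the outer equalities use $x_m-x_n\in U$ and the middle one uses $m<n$. This contradicts $n\in J$.

The argument shows what must be avoided. Base points $x_m,x_n$ that come close to each other let us carry the displacement $h_n$ from $x_n$ to $x_m$, where it does nothing. The cure is to give every pair $e\in[\mathbb N]^2$ *its own base point* $k_e$ in a discrete factor, so that different base points are never close, and *its own displacement* $h_e$. At the base point $k_e$, the displacement $h_e$ moves the value of the function from $\min e$ to $\max e$, and all other displacements $h_{e'}$ do nothing. The topology then only has to declare $h_e$ to be $\pi$-small when $\pi$ does not separate the pair $e$.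

## A Boolean group of finite graphs on $\mathbb N$

*Proof of Theorem 1.*

**Step 1: the group.** We build a group in which the displacements $h_e$ are independent and small in the sense just described. Let $E=[\mathbb N]^2$ and $V=\bigoplus_{e\in E}\mathbb Z_2$ with canonical basis $(h_e)_{e\in E}$; write $u_e$ for the $e$-th coordinate of $u\in V$. One may picture $u$ as the finite graph on $\mathbb N$ whose edges are the $e$ with $u_e=1$; addition is symmetric difference of edge sets. For a finite partition $\pi$ of $\mathbb N$ put
$$E_\pi=\{e\in E: e\text{ is contained in one cell of }\pi\},\qquad V_\pi=\{u\in V: u_e=0\text{ for all }e\notin E_\pi\}.$$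
For instance, if $\pi$ consists of the even and the odd numbers, $V_\pi$ consists of the finite graphs whose edges join numbers of equal parity.

Each $V_\pi$ is a subgroup. If $\rho$ is the common refinement of $\pi$ and $\pi'$, a pair inside a cell of $\rho$ is inside a cell of $\pi$ and inside a cell of $\pi'$, so $V_\rho\subseteq V_\pi\cap V_{\pi'}$. Hence the $V_\pi$ form a base at $0$ of a group topology on $V$. It is Hausdorff: if $u_e\neq0$, take $\pi=\{\{\min e\},\mathbb N\setminus\{\min e\}\}$; then $e\notin E_\pi$, so $u\notin V_\pi$.

Let $K=\bigoplus_{e\in E}\mathbb Z_2$ with the discrete topology and canonical basis $(k_e)_{e\in E}$, and let $G=K\times V$. This is a countable Hausdorff abelian group of exponent 2, and the open subgroups $\{0\}\times V_\pi$ form a base at $0$.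

**Step 2: the function.** We define a map that realizes the jump from $\min e$ to $\max e$ at the base point $k_e$. Give $\mathbb N$ the discrete uniformity and let $f:G\to\mathbb N$ be
$$f(k_e,u)=\begin{cases}\min e,&u_e=0,\\ \max e,&u_e=1,\end{cases}\quad(e\in E),\qquad f(k,u)=0\ \text{ if }k\notin\{k_e:e\in E\}.$$
For $e=\{2,5\}$ we have $f(k_e,0)=2$ and $f(k_e,h_e)=5$, while $f(k_e,h_{\{2,4\}})=2$.

**Step 3: small displacements respect partitions.** We claim that
$$f(x+h)\sim_\pi f(x)\quad\text{for all }x\in G,\ h\in\{0\}\times V_\pi. \tag{1}$$
Let $x=(k,u)$ and $h=(0,w)$ with $w\in V_\pi$; the $K$-coordinate of $x+h$ is again $k$. If $k$ is no $k_e$, both values are $0$. If $k=k_e$ and $w_e=0$, then $(u+w)_e=u_e$ and the values are equal. If $k=k_e$ and $w_e=1$, then $e\in E_\pi$ because $w\in V_\pi$. Both values lie in $e$, which is contained in a single cell of $\pi$.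

**Step 4: $f$ is proximally continuous.** By (1), for every finite partition $\pi$ of $\mathbb N$ the entourage $\{(x,y):y-x\in\{0\}\times V_\pi\}$ satisfies the condition of Lemma 1. So $f$ is proximally continuous.

**Step 5: $f$ is not uniformly continuous.** Here the pigeonhole principle enters. If $f$ were uniformly continuous, there would be a finite partition $\pi$ with $f(x+h)=f(x)$ for all $x\in G$ and $h\in\{0\}\times V_\pi$. Since $\pi$ is finite, some cell contains two distinct integers; let $e$ be the set of these two. Then $e\in E_\pi$, so $(0,h_e)\in\{0\}\times V_\pi$. But $f(k_e,0)=\min e\ne\max e=f(k_e,h_e)$, a contradiction.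

Hence $G$ is not proximally fine. $\blacksquare$

**Remark 1.** If $H$ is any abelian (or SIN) Hausdorff group, then $H\times G$ is abelian (or SIN), Hausdorff and not proximally fine. In the SIN case, products of an invariant neighborhood in $H$ with a neighborhood of $0$ in $G$ are invariant and form a base. The map $f\circ\mathrm{pr}_G$ is proximally continuous because $\mathrm{pr}_G$ is uniformly continuous. It is not uniformly continuous, because its restriction to $\{1\}\times G$, a copy of $G$, is $f$. Taking $H$ discrete gives examples of every infinite cardinality.

**Remark 2.** No Hausdorff group that is not proximally fine is first countable. By the Birkhoff–Kakutani theorem a first countable Hausdorff group has a compatible right-invariant metric $d$. Then $d(x,y)=d(1,yx^{-1})$, so $d$ induces the right uniformity, and metric spaces are proximally fine.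

## Completeness and closed subgroups of products of discrete groups

Recall that a net $(u^i)$ in an abelian topological group is Cauchy if for every neighborhood $U$ of $0$ there is $i_0$ with $u^i-u^j\in U$ for all $i,j\ge i_0$. The group is complete if every Cauchy net converges. A discrete group is complete, since a Cauchy net is eventually constant. The group $\bigoplus_{n\in\mathbb N}\mathbb Z_2$ with the topology inherited from $\prod_{n\in\mathbb N}\mathbb Z_2$ is not complete: the sums $\delta_0+\dots+\delta_i$ form a Cauchy sequence whose only possible limit has all coordinates $1$. The group $V$ is also a direct sum of copies of $\mathbb Z_2$, but its finer topology changes the outcome.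

**Theorem 2.** The group $G$ of Theorem 1 is complete. Consequently it is (isomorphic to) a closed subgroup of a product of countable discrete groups of exponent 2. So proximal fineness is not inherited by closed subgroups of products of discrete Boolean groups, although these products are themselves proximally fine.

*Proof.* Since $K$ is discrete, hence complete, and a Cauchy net in $K\times V$ has Cauchy coordinates, it suffices to show that $V$ is complete. Let $(u^i)$ be a Cauchy net in $V$.

**Step 1: the coordinatewise limit.** We find the candidate for the limit and control its support. For each finite partition $\pi$ choose $i_\pi$ with $u^i-u^{i_\pi}\in V_\pi$ for all $i\ge i_\pi$. For each $e\in E$ there is a $\pi$ with $e\notin E_\pi$ (separate $\min e$ from the rest), so $u^i_e$ is eventually constant. Let $u_e$ be its eventual value. Then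
$$u_e=u^i_e=u^{i_\pi}_e\quad\text{for all }e\notin E_\pi,\ i\ge i_\pi. \tag{2}$$
Let $T=\{e\in E:u_e=1\}$. By (2), $T\setminus E_\pi$ is contained in the support of $u^{i_\pi}$, so it is finite for every finite partition $\pi$.

**Step 2: $T$ is finite.** This is what makes the candidate an element of $V$. Suppose $T$ is infinite, and list infinitely many distinct members of it as a sequence of pairs. Lemma 2 with $D=\mathbb N$ gives $P\subseteq\mathbb N$ such that infinitely many members of $T$ have exactly one element in $P$. Then $P$ and $\mathbb N\setminus P$ are nonempty. With $\pi=\{P,\mathbb N\setminus P\}$ the set $T\setminus E_\pi$ is infinite, contradicting Step 1.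

**Step 3: convergence.** By Step 2, $u=(u_e)_{e\in E}$ belongs to $V$. By (2), $u^i-u\in V_\pi$ for all $i\ge i_\pi$. So $u^i\to u$, and $V$ is complete.

**Step 4: the embedding.** We now realize $G$ as a closed subgroup of a product. Consider
$$\Phi:G\to K\times\prod_\pi V/V_\pi,\qquad \Phi(k,u)=\big(k,(u+V_\pi)_\pi\big),$$
where $\pi$ runs over the finite partitions of $\mathbb N$ and all factors are discrete. The factors are countable groups of exponent 2. The homomorphism $\Phi$ is injective because $\bigcap_\pi V_\pi=\{0\}$, and continuous because each $V_\pi$ is open. It is open onto its image: $\Phi(\{0\}\times V_\pi)$ is the intersection of the image with the open set of points whose $K$-coordinate and $\pi$-coordinate are both $0$. So $\Phi$ is an isomorphism of topological groups onto its image, hence also of uniform spaces, and the image is complete. A complete subspace of a Hausdorff uniform space is closed, so the image is closed.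

The product is proximally fine, being a product of metric uniform spaces, while its closed subgroup $\Phi(G)$ is not, by Theorem 1. $\blacksquare$

## Ramsey paths in $\ell^1$ and a locally convex example

The group $G$ has a base of open subgroups, and $f$ jumps. In a real vector space with a continuous $f$ the displacement $h_e$ must be reached through all $th_e$ with $0\le t\le1$, so the jump from one value to another must be replaced by a path. Every bounded uniformly continuous $g$ must be nearly constant along *entire* paths for suitable $e$, although the endpoints of each path are far apart.

The first candidates are the straight segments in $\ell^1(\mathbb N)$ from $\delta_a$ to $\delta_b$, where $\delta_n$ is the $n$-th unit vector. They fail for every pair at once: the function $g(y)=\min(1,\sup_n|y_n|)$ is bounded and $1$-Lipschitz on $\ell^1(\mathbb N)$, but $g(\delta_a)=1$ and $g(\tfrac12(\delta_a+\delta_b))=\tfrac12$ for all $a\ne b$. The repair is to move between averages of $m$ unit vectors, exchanging one unit vector at a time. All intermediate stations are then averages over $m$-element sets, and Ramsey's theorem for $m$-element subsets controls $g$ on all of them simultaneously. Recall that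 theorem: if the $m$-element subsets of $\mathbb N$ are colored with finitely many colors, there is an infinite $M\subseteq\mathbb N$ all of whose $m$-element subsets have the same color.

**Theorem 3.** There is a Hausdorff locally convex real topological vector space $L$ of countable algebraic dimension whose additive group is not proximally fine.

Since $L$ is a topological vector space, it is connected.

*Proof.*

**Step 1: the paths.** We construct, for each pair of disjoint $m$-element sets, a Lipschitz path between two points at distance $2$. Let $Y=\ell^1(\mathbb N)$. For an $m$-element set $C\subset\mathbb N$ put $v_C=\frac1m\sum_{n\in C}\delta_n$. Let $E$ be the countable set of triples $e=(m,A,B)$ with $m\ge1$ and $A,B\subset\mathbb N$ disjoint $m$-element sets, $A=\{a_1<\dots<a_m\}$, $B=\{b_1<\dots<b_m\}$. For such $e$ and $0\le j\le m$ let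
$$p_j=\frac1m\Big(\sum_{i\le j}\delta_{b_i}+\sum_{i>j}\delta_{a_i}\Big).$$
So $p_j=v_C$ for the $m$-element set $C=\{b_1,\dots,b_j,a_{j+1},\dots,a_m\}$. Let $\gamma_e:\mathbb R\to Y$ satisfy $\gamma_e(j/m)=p_j$, be affine on each $[\frac jm,\frac{j+1}m]$ with $0\le j<m$, and be constant on $(-\infty,0]$ and on $[1,\infty)$. For $m=1$ this is the straight segment considered above. For $m=2$, $A=\{0,1\}$, $B=\{2,3\}$ the stations are $\frac12(\delta_0+\delta_1)$, $\frac12(\delta_2+\delta_1)$, $\frac12(\delta_2+\delta_3)$.

Since $p_{j+1}-p_j=\frac1m(\delta_{b_{j+1}}-\delta_{a_{j+1}})$ has norm $2/m$, we have the following properties.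

- The path $\gamma_e$ is 2-Lipschitz, because each affine piece covers distance $2/m$ in time $1/m$. Also $\|\gamma_e(t)\|\le1$, because $\|p_j\|=1$ and the other points are convex combinations of two stations.
- Every $\gamma_e(t)$ is within $1/m$ of some $p_j$, being on a segment of length $2/m$ between two stations, or at a station.
- $\gamma_e(0)=v_A$, $\gamma_e(1)=v_B$, and $\|v_A-v_B\|=2$.

**Step 2: the index sets.** We single out the paths that given test functions cannot see. For a finite set $\Gamma$ of bounded uniformly continuous functions $Y\to\mathbb R$ and $\varepsilon>0$, put
$$S(\Gamma,\varepsilon)=\{e\in E:\ |g(s\gamma_e(t))-g(s\gamma_e(t'))|<\varepsilon\ \text{ for all }g\in\Gamma,\ s\in[0,1],\ t,t'\in\mathbb R\}.$$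
The factor $s$ is there because, in Step 5, the path will be multiplied by a bump function. From the definition,
$$S(\Gamma\cup\Gamma',\min(\varepsilon,\varepsilon'))\subseteq S(\Gamma,\varepsilon)\cap S(\Gamma',\varepsilon'). \tag{3}$$

**Step 3: $S(\Gamma,\varepsilon)\ne\emptyset$.** This replaces the pigeonhole principle of Theorem 1. Choose $\eta>0$ such that $\|y-y'\|\le\eta$ implies $|g(y)-g(y')|<\varepsilon/5$ for all $g\in\Gamma$. Choose an integer $m\ge1$ with $m\ge1/\eta$, and $s_0,\dots,s_r\in[0,1]$ such that each $s\in[0,1]$ is within $\eta$ of some $s_i$. Color each $m$-element subset $C$ of $\mathbb N$ by the tuple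
$$\big(\lfloor 5g(s_iv_C)/\varepsilon\rfloor\big)_{g\in\Gamma,\ 0\le i\le r}.$$
Only finitely many colors occur, since the finitely many $g\in\Gamma$ are bounded. By Ramsey's theorem there is a $2m$-element set $M$ all of whose $m$-element subsets have the same color. Split $M$ into disjoint $m$-element sets $A,B$ and let $e=(m,A,B)$.

Each $p_j$ equals $v_C$ for an $m$-element subset $C$ of $M$. Two real numbers with the same integer part differ by less than $1$, so
$$|g(s_ip_j)-g(s_ip_{j'})|<\varepsilon/5\quad\text{for all }g\in\Gamma,\ i,\ j,\ j'. \tag{4}$$
Now let $s\in[0,1]$ and $t,t'\in\mathbb R$ be given. Choose $i$ with $|s-s_i|\le\eta$, and $j,j'$ with $\|\gamma_e(t)-p_j\|\le\frac1m\le\eta$ and $\|\gamma_e(t')-p_{j'}\|\le\frac1m\le\eta$. Then $\|s\gamma_e(t)-sp_j\|\le\eta$, and $\|sp_j-s_ip_j\|\le|s-s_i|\,\|p_j\|\le\eta$. So for $g\in\Gamma$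
$$|g(s\gamma_e(t))-g(s_ip_j)|\le|g(s\gamma_e(t))-g(sp_j)|+|g(sp_j)-g(s_ip_j)|<\tfrac{2\varepsilon}5,$$
and in the same way $|g(s\gamma_e(t'))-g(s_ip_{j'})|<\frac{2\varepsilon}5$. With (4) we get $|g(s\gamma_e(t))-g(s\gamma_e(t'))|<\frac{2\varepsilon}5+\frac\varepsilon5+\frac{2\varepsilon}5=\varepsilon$. Hence $e\in S(\Gamma,\varepsilon)$.

**Step 4: the space.** We now declare $h_e$ to be small when $e\in S(\Gamma,\varepsilon)$, this time by seminorms. Let $V=\mathbb R^{(E)}$, the space of finitely supported functions $E\to\mathbb R$, with canonical basis $(h_e)$. For each set $S=S(\Gamma,\varepsilon)$ let
$$p_S(u)=\sum_{e\notin S}|u_e|.$$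
If $S''\subseteq S\cap S'$, then $\max(p_S,p_{S'})\le p_{S''}$. So by (3) these seminorms form a directed family. Let $L=\mathbb R\times V$ with the locally convex topology given by $|t|$ and all the $p_S$. By directedness, the sets $\{(t,u):|t|<r,\ p_S(u)<r\}$ with $r>0$ and $S=S(\Gamma,\varepsilon)$ form a base at $0$. The algebraic dimension of $L$ is countable because $E$ is.

The space is Hausdorff. A vector $(t,u)$ with $t\ne0$ is detected by $|t|$. If $u_e\ne0$ with $e=(m,A,B)$, let $g(y)=\min(1,\|y-v_A\|)$, which is bounded and 1-Lipschitz. Then $g(\gamma_e(0))=0$ and $g(\gamma_e(1))=\min(1,2)=1$, so (with $s=1$ in the definition) $e\notin S:=S(\{g\},1)$, and $p_S(u)\ge|u_e|>0$.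

**Step 5: the function.** The integer points of the line $\mathbb R$ take over the role of the base points in the discrete group $K$. Fix an injection $e\mapsto n_e$ of $E$ into $\mathbb Z$, let $\varphi_n(t)=\max(0,1-2|t-n|)$, and define
$$f:L\to Y,\qquad f(t,u)=\sum_{e\in E}\varphi_{n_e}(t)\,\gamma_e(u_e).$$
The function $\varphi_n$ is nonzero exactly on $(n-\frac12,n+\frac12)$. These intervals are disjoint for distinct $n$, so at most one term of the sum is nonzero.

For fixed $u$, the map $t\mapsto f(t,u)$ is 2-Lipschitz on $\mathbb R$. Indeed, on each interval $[n-\frac12,n+\frac12]$ it equals $\varphi_n(t)$ times a fixed vector of norm at most $1$ (namely $\gamma_e(u_e)$ if $n=n_e$, and $0$ if $n$ is no $n_e$), and $\varphi_n$ is 2-Lipschitz. These intervals cover $\mathbb R$, so adding the estimates along consecutive intervals gives the bound for any two points.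

**Step 6: $f$ is proximally continuous.** We split the variation of $f$ into the part in $t$ and the part in $u$. Let $g:Y\to\mathbb R$ be bounded and uniformly continuous and let $\varepsilon>0$. Choose $\eta>0$ such that $\|y-y'\|<\eta$ implies $|g(y)-g(y')|<\varepsilon$, and put $S=S(\{g\},\varepsilon)$. Suppose $|t-t'|<\eta/3$ and $p_S(u-u')<\eta/3$.

First, $\|f(t,u)-f(t',u)\|\le2|t-t'|<\eta$, so $|g(f(t,u))-g(f(t',u))|<\varepsilon$.

Next compare $f(t',u)$ with $f(t',u')$. If no $\varphi_{n_e}(t')$ is nonzero, both are $0$. Otherwise there is exactly one $e$ with $s:=\varphi_{n_e}(t')\ne0$. Then $s\in(0,1]$, and the two values are $s\gamma_e(u_e)$ and $s\gamma_e(u'_e)$. If $e\in S$, then $|g(s\gamma_e(u_e))-g(s\gamma_e(u'_e))|<\varepsilon$ by the definition of $S$, however far apart $u_e$ and $u'_e$ are. If $e\notin S$, then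
$$\|s\gamma_e(u_e)-s\gamma_e(u'_e)\|\le2|u_e-u'_e|\le2p_S(u-u')<\eta,$$
so again the $g$-values differ by less than $\varepsilon$.

Altogether $|g(f(t,u))-g(f(t',u'))|<2\varepsilon$. So $g\circ f$ is uniformly continuous.

**Step 7: $f$ is not uniformly continuous.** As in Theorem 1, a single small displacement moves $f$ a long way. If $f$ were uniformly continuous, there would be $r>0$ and $S=S(\Gamma,\varepsilon)$ such that $\|f(x+w)-f(x)\|<1$ for all $x\in L$ and all $w=(\tau,w')$ with $|\tau|<r$ and $p_S(w')<r$. By Step 3 pick $e=(m,A,B)\in S$. Then $p_S(h_e)=0$, so $w=(0,h_e)$ is admissible. But $\varphi_{n_e}(n_e)=1$, so $f(n_e,0)=\gamma_e(0)=v_A$ and $f(n_e,h_e)=\gamma_e(1)=v_B$. These are at distance $2$, a contradiction. $\blacksquare$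

## Filters and discrete-valued maps

In Theorem 1 the topology of $V$ depends only on the filter generated by the sets $E_\pi$. We now ask which filters can replace it when the targets are discrete.

Let $\mathcal F$ be a filter on a set $E$. Let $V_{\mathcal F}=\bigoplus_E\mathbb Z_2$ with canonical basis $(h_e)_{e\in E}$, and with base at $0$ the subgroups
$$V_S=\{u:u_e=0\text{ for all }e\notin S\},\qquad S\in\mathcal F.$$
Since $V_S\cap V_{S'}=V_{S\cap S'}$, this is a group topology. The intersection of all $V_S$ consists of the $u$ supported in $\bigcap\mathcal F$, so the topology is Hausdorff if and only if $\bigcap\mathcal F=\emptyset$. For example, if $\mathcal F$ is the filter of cofinite subsets of $\mathbb N$, the basic neighborhoods of $0$ are the subgroups of all $u$ that vanish on a given finite set, and the topology is that inherited from $\prod_{n\in\mathbb N}\mathbb Z_2$. Let $K$ be a discrete abelian group with $|K|\ge|E|$. The subgroups $\{0\}\times V_S$ with $S\in\mathcal F$ form a base at $0$ in $K\times V_{\mathcal F}$.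

**Theorem 4.** The following are equivalent:

1. some proximally continuous map from $K\times V_{\mathcal F}$ to a discrete uniform space is not uniformly continuous;
2. there are a set $D$ and maps $a,b:E\to D$ with $\{e:a_e\sim_\pi b_e\}\in\mathcal F$ for every finite partition $\pi$ of $D$, but $\{e:a_e=b_e\}\notin\mathcal F$.

In particular (2) implies that $K\times V_{\mathcal F}$ is not proximally fine.

Theorem 1 is the case $E=[\mathbb N]^2$, $D=\mathbb N$, $a=\min$, $b=\max$, with $\mathcal F$ generated by the sets $E_\pi$. There $\{e:a_e\sim_\pi b_e\}=E_\pi$, and $\{e:a_e=b_e\}=\emptyset\notin\mathcal F$ because no $E_\pi$ is empty.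

For the filter of cofinite subsets of $\mathbb N$, condition (2) fails. If $\{e:a_e=b_e\}$ is not cofinite, there are infinitely many $e$ with $a_e\ne b_e$. Lemma 2, applied to the pairs $\{a_e,b_e\}$ for these $e$, gives $P\subseteq D$ that separates $a_e$ from $b_e$ for infinitely many $e$. So $\{e:a_e\sim_\pi b_e\}$ is not cofinite for $\pi=\{P,D\setminus P\}$. This agrees with the metrizable case: here the topology of $V_{\mathcal F}$ comes from the product of countably many discrete groups.

*Proof of (2)⇒(1).* We repeat the construction of Theorem 1, with $a_e,b_e$ in place of $\min e,\max e$. The set $E$ is nonempty, since for $E=\emptyset$ we would have $\{e:a_e=b_e\}=E\in\mathcal F$. Hence $D\ne\emptyset$. Fix $d_0\in D$ and an injection $e\mapsto x_e$ of $E$ into $K$, which exists since $|K|\ge|E|$. Define $f:K\times V_{\mathcal F}\to D$, with $D$ discrete, by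
$$f(x_e,u)=\begin{cases}a_e,&u_e=0,\\ b_e,&u_e=1,\end{cases}\qquad f(k,u)=d_0\ \text{ if }k\notin\{x_e:e\in E\}.$$

Let $\pi$ be a finite partition of $D$ and $S=\{e:a_e\sim_\pi b_e\}\in\mathcal F$. Let $x=(k,u)$ and $w=(0,w')$ with $w'\in V_S$. If $k$ is no $x_e$, then $f(x+w)=f(x)=d_0$. If $k=x_e$ and $w'_e=0$, then $f(x+w)=f(x)$. If $k=x_e$ and $w'_e=1$, then $e\in S$, and $f(x),f(x+w)$ are $a_e,b_e$ in some order, so they are $\sim_\pi$-equivalent. Thus $f(x+w)\sim_\pi f(x)$ in every case, and $f$ is proximally continuous by Lemma 1.

If $f$ were uniformly continuous, it would be invariant under translation by $\{0\}\times V_S$ for some $S\in\mathcal F$. Since $\{e:a_e=b_e\}\notin\mathcal F$ and filters are closed under supersets, $S\not\subseteq\{e:a_e=b_e\}$. So there is $e\in S$ with $a_e\ne b_e$. But $h_e\in V_S$ and $f(x_e,0)=a_e\ne b_e=f(x_e,h_e)$, a contradiction.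

*Proof of (1)⇒(2).* We extract $a$ and $b$ from a given map by recording, for each generator $h_e$, one place where translation by $h_e$ changes the value. Let $f:K\times V_{\mathcal F}\to D$ be a proximally continuous map to a discrete uniform space that is not uniformly continuous. The set $D$ is nonempty; fix $d_0\in D$. Identify $h_e$ with $(0,h_e)$. For each $e\in E$: if there is $z$ with $f(z)\ne f(z+h_e)$, choose such a $z$ and put $a_e=f(z)$, $b_e=f(z+h_e)$; otherwise put $a_e=b_e=d_0$. So $a_e=b_e$ holds exactly when $f(z+h_e)=f(z)$ for all $z$.

Let $\pi$ be a finite partition of $D$. By Lemma 1 there is $S\in\mathcal F$ with $f(z+w)\sim_\pi f(z)$ for all $z$ and all $w\in\{0\}\times V_S$. For $e\in S$ we have $h_e\in\{0\}\times V_S$, so $a_e\sim_\pi b_e$ in both cases of the definition. Hence $\{e:a_e\sim_\pi b_e\}\supseteq S$ belongs to $\mathcal F$.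

Finally suppose that $S_0=\{e:a_e=b_e\}$ belonged to $\mathcal F$. Then $f(z+h_e)=f(z)$ for all $z$ and all $e\in S_0$. Every element of $\{0\}\times V_{S_0}$ is a finite sum of such $h_e$, so adding them one at a time shows that $f$ is invariant under translation by the open subgroup $\{0\}\times V_{S_0}$. Then $f$ would be uniformly continuous, a contradiction. So $\{e:a_e=b_e\}\notin\mathcal F$, and (2) holds.

The last statement of the theorem follows because the map provided by (1) is proximally continuous and not uniformly continuous. $\blacksquare$
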